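\title{Cutting out the origin by one equation over a normal domain}

\begin{abstract}
For which commutative domains $R$ is there a polynomial $g\in R[x,y]$ whose only zero in $R^2$ is the origin? We show that for an integrally closed domain $R$ such a polynomial exists if and only if the fraction field $K$ of $R$ is not algebraically closed. In particular, no integrally closed domain with algebraically closed fraction field has such a polynomial, which answers a question posed in a paper of Bhatt and Poonen. More generally, if $R$ is integrally closed and $K$ is algebraically closed, then the $R$-points of an irreducible closed subvariety of $\mathbb{A}^n_K$ are either absent or Zariski dense, and a nonempty finite subset of $R^n$ cannot be cut out by fewer than $n$ equations. The main tool is a rational function on a curve that has a pole at every point at infinity and a single zero.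
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $R$ is a commutative domain and $K$ is its fraction field. We study the condition
\begin{equation}\tag{$\ast$}
\text{there is } g\in R[x,y] \text{ such that } \{(a,b)\in R^2 : g(a,b)=0\}=\{(0,0)\}.
\end{equation}
It says that, over $R$, systems of equations can be compressed. If $g$ is as in $(\ast)$ and $f_1,f_2\in R[x_1,\dots,x_n]$, then the system $f_1=f_2=0$ and the single equation $g(f_1,f_2)=0$ have the same solutions in $R^n$; by iteration, every finite system can be replaced by one equation. Conversely, $(\ast)$ is the statement that the system $x=y=0$ can be so replaced.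

For a subring of $\mathbb{R}$ one takes $g=x^2+y^2$. The same device, the homogenization of a polynomial in one variable without roots in $K$, works whenever $K$ is not algebraically closed (Section~\ref{sec:star}). If $K$ is algebraically closed, no homogeneous $g$ can work: it has a nonzero solution in $K^2$, and clearing denominators gives a nonzero solution in $R^2$. Whether some inhomogeneous $g$ works then depends on how $R$ sits inside $K$. Three facts are known.
\begin{itemize}
\item[(K1)] If $R=K$ is an algebraically closed field, then $(\ast)$ fails.
\item[(K2)] If $K$ is a field that is not an algebraic closure of a finite field, then there is a domain $R$ with fraction field $K$ for which $(\ast)$ holds.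
\item[(K3)] If $R$ is normal and $K$ is isomorphic to $\overline{\mathbb{Q}}$ or to $\overline{\mathbb{F}_p(t)}$, then $(\ast)$ fails.
\end{itemize}
Here an element of $K$ is \emph{integral} over $R$ if it is a root of a monic polynomial in $R[X]$; the integral elements form a ring $\overline R$, the \emph{integral closure} of $R$ in $K$; and $R$ is \emph{normal} (integrally closed) if $\overline R=R$. The exception in (K2) is forced by (K1): a nonzero $a\in\overline{\mathbb{F}_p}$ satisfies $a^m=1$ for some $m\geq 1$, so every subring of $\overline{\mathbb{F}_p}$ is a field. The following question is posed in the paper of Bhatt and Poonen \cite{BP}.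

\medskip
\noindent\emph{Does $(\ast)$ hold for some normal domain whose fraction field is algebraically closed?}
\medskip

Such domains are plentiful. If $A$ is any domain and $K$ is an algebraic closure of its fraction field, then the ring of elements of $K$ integral over $A$ is normal, by transitivity of integrality, and its fraction field is $K$, because a root $\theta$ of $a_0X^m+\dots+a_m\in A[X]$ with $a_0\neq0$ has $a_0\theta$ integral over $A$. For $A=\mathbb{Z}$ this is the ring $\overline{\mathbb{Z}}$ of all algebraic integers; for $A=\mathbb{Z}[t]$ it is a ring not covered by (K3).

In such a ring every monic polynomial in one variable has all its roots in $R$. Hence, if $g$ is monic in $y$, then every $a\in R$ is the first coordinate of a zero of $g$ in $R^2$, exactly as over an algebraically closed field. This suggests the answer no. The difficulty lies with polynomials that are not monic. The curve $2xy=1$ has no point over $\overline{\mathbb{Z}}$, so infinitely many $R$-points can only be expected on a curve that is known to have one, and a proof has to produce them from that single point. We show that this is always possible.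

\begin{theorem}\label{thm:plane}
Let $R$ be normal and $K$ algebraically closed. Then $(\ast)$ fails for $R$. In fact, if $g\in R[x,y]$ and $g(0,0)=0$, then $g$ has infinitely many zeros in $R^2$.
\end{theorem}

\begin{theorem}\label{thm:class}
For a normal domain $R$ the following are equivalent:
\begin{itemize}
\item[(i)] $(\ast)$ holds;
\item[(ii)] for every $n\geq2$, some $g\in R[x_1,\dots,x_n]$ has $0$ as its only zero in $R^n$;
\item[(iii)] $K$ is not algebraically closed.
\end{itemize}
The implication \textup{(iii)}$\Rightarrow$\textup{(ii)} holds for every domain $R$.
\end{theorem}

When $K$ is algebraically closed we identify varieties over $K$ with their sets of $K$-points. Theorem~\ref{thm:plane} extends to all dimensions, to points with a prescribed congruence condition, and to some rings that are not normal.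

\begin{theorem}\label{thm:dense}
Let $K$ be algebraically closed, and assume that there is $c\neq0$ with $c\overline R\subseteq R$ (for normal $R$ take $c=1$). Let $V\subseteq\mathbb{A}^n_K$ be an irreducible closed subvariety containing a point $p\in R^n$. Then for every nonzero $d\in R$ the set
\[
\{q\in V\cap R^n : q\equiv p \bmod dR^n\}
\]
is Zariski dense in $V$. In particular, for every irreducible closed subvariety $V\subseteq\mathbb{A}^n_K$ the set $V\cap R^n$ is either empty or Zariski dense in $V$, and $(\ast)$ fails for $R$.
\end{theorem}

\begin{corollary}\label{cor:count}
Let $R$ be normal and $K$ algebraically closed, and let $S\subset R^n$, $n\geq1$, be finite and nonempty. Then $S$ is the zero set in $R^n$ of some $r$ polynomials in $R[x_1,\dots,x_n]$ if and only if $r\geq n$.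
\end{corollary}

All of this rests on Proposition~\ref{prop:curve}: an irreducible affine curve through the origin has infinitely many $R$-points. Section~\ref{sec:hyp} shows the idea on a hyperbola, Section~\ref{sec:background} recalls what we need about curves, and Section~\ref{sec:curve} proves the proposition. The remaining sections deduce the four statements above. Of the known facts, only (K2) is used, and only in Remark~\ref{rem:conductor}.

\section{Integral points on a hyperbola}\label{sec:hyp}

The proofs use only two properties of the ring $R$.

\begin{lemma}\label{lem:ring}
Let $K$ be algebraically closed.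
\begin{itemize}
\item[(a)] $R$ is infinite, and so is $bR$ for every nonzero $b\in R$.
\item[(b)] If $R$ is normal, every root in $K$ of a monic polynomial in $R[X]$ lies in $R$.
\end{itemize}
\end{lemma}

\begin{proof}
A finite domain is a field, so it equals its fraction field $K$; but over a finite field $K$ the polynomial $1+\prod_{a\in K}(X-a)$ has no root. So $R$ is infinite, and multiplication by $b$ is injective. Part (b) is the definition of normality.
\end{proof}

Lines through the origin have infinitely many $R$-points, so the first test is a conic. Let $\alpha,\beta,\gamma\in R$ be nonzero and consider the hyperbola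
\[
H:\quad \alpha x+\beta y+\gamma xy=0 .
\]
Over some rings such a curve has no integral point besides the origin. The equation $x+y+3xy=0$ can be written $(1+3x)(1+3y)=1$; in $\mathbb{Z}$ this forces $1+3x=\pm1$, hence $x=0$ and $y=0$. So $g=x+y+3xy$ is another witness of $(\ast)$ for $\mathbb{Z}$, although it has infinitely many zeros in $\mathbb{Q}^2$.

Now let $R$ be normal with $K$ algebraically closed. Our only source of elements of $R$ is Lemma~\ref{lem:ring}(b). So we look for a function $\psi$ on $H$ such that, for many $a\in R$, the coordinates of the points where $\psi=a$ are roots of monic polynomials over $R$.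

\emph{First attempt: $\psi=x$.} The point with $x=a$ has $y=-\alpha a/(\beta+\gamma a)$, and the lemma says nothing about this quotient. The function $y$ has a pole where $x$ takes the finite value $-\beta/\gamma$, so $y$ satisfies no monic equation over $K[x]$. To avoid this, $\psi$ should have a pole wherever a coordinate has one.

\emph{Second attempt: $\psi=x-y$.} Take the curve $x+y+3xy=0$ over $R=\overline{\mathbb{Z}}$. Substituting $x=y+a$ gives
\[
y^2+\left(a+\tfrac23\right)y+\tfrac{a}{3}=0 .
\]
This equation is monic, but its coefficients lie in $K$. The denominator in $a/3$ disappears for $a\in3R$; the one in $a+\frac23$ never does. The obstruction is visible at $a=0$, where the fiber of $\psi$ contains the nonintegral point $(-\frac23,-\frac23)$ next to the origin. A monic equation over $R$ makes \emph{all} points of a fiber integral, and on a general curve the origin is the only integral point that we know. So $\psi$ should vanish at the origin only.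

\emph{Third attempt: $\psi=xy$.} On $H$, each of $x=0$ and $y=0$ forces the other, so the origin is the only zero of $\psi$ on $H$. At the point at infinity where $x$ has a pole, $y=-\alpha x/(\beta+\gamma x)$ takes the value $-\alpha/\gamma\neq0$, so $\psi$ has a pole there; the same holds with $x$ and $y$ exchanged. Multiplying the equation of $H$ by $x/\alpha$ and by $y/\beta$ gives
\begin{equation}\label{eq:hyp}
x^2+\frac{\gamma}{\alpha}\,\psi\, x+\frac{\beta}{\alpha}\,\psi=0,
\qquad
y^2+\frac{\gamma}{\beta}\,\psi\, y+\frac{\alpha}{\beta}\,\psi=0 .
\end{equation}
Denominators are still present, but now every nonleading coefficient is a multiple of $\psi$, and a sufficiently divisible value of $\psi$ cancels them all. Let $a\in\alpha\beta R$ be nonzero, let $x_0\in K$ be a root of $\alpha X^2+\gamma aX+\beta a$, which is nonzero because $\beta a\neq0$, and put $y_0=a/x_0$. Then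
\[
\alpha x_0+\beta y_0+\gamma x_0y_0=(\alpha x_0^2+\beta a+\gamma a x_0)/x_0=0,
\]
so $(x_0,y_0)$ is a point of $H$ with $\psi=a$. For this value of $\psi$ both polynomials in \eqref{eq:hyp} are monic with coefficients in $R$, so $x_0,y_0\in R$. Different values of $a$ give different points, and $\alpha\beta R$ is infinite. Hence $H\cap R^2$ is infinite.

For $\alpha=\beta=1$ and $\gamma=s$ the equation of $H$ reads $(1+sx)(1+sy)=1$, and $x$ determines $y$. We have thus found infinitely many units of $R$ congruent to $1$ modulo $s$; it is these units that $\mathbb{Z}$ lacks.

\section{Valuations and smooth projective curves}\label{sec:background}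

On a general curve we must construct $\psi$ and derive equations like \eqref{eq:hyp} without formulas. We recall the standard facts that do this.

A \emph{valuation ring} of a field $F$ is a subring $\mathcal{O}\subseteq F$ such that $f\in\mathcal{O}$ or $f^{-1}\in\mathcal{O}$ for every nonzero $f\in F$. It is a local ring; we write $\mathfrak{m}_{\mathcal{O}}$ for its maximal ideal. Let $A$ be a subring of $F$.
\begin{itemize}
\item[(V1)] For every prime ideal $\mathfrak{p}$ of $A$ there is a valuation ring $\mathcal{O}$ of $F$ with $A\subseteq\mathcal{O}$ and $\mathfrak{m}_{\mathcal{O}}\cap A=\mathfrak{p}$.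
\item[(V2)] An element of $F$ is integral over $A$ if and only if it lies in every valuation ring of $F$ that contains $A$.
\end{itemize}

Let $K$ be algebraically closed, let $F$ be a finitely generated extension of $K$ of transcendence degree $1$, and let $Y$ be the smooth projective curve over $K$ with function field $F$. Let $g_Y$ be its genus.
\begin{itemize}
\item[(C1)] The valuation rings of $F$ that contain $K$ are $F$ itself and the local rings $\mathcal{O}_Q$ of the points $Q\in Y$. Each $\mathcal{O}_Q$ is a discrete valuation ring with residue field $K$. We write $v_Q$ for its normalized valuation, with $v_Q(0)=\infty$, and $f\mapsto f(Q)$ for the $K$-algebra homomorphism $\mathcal{O}_Q\to K$. A function $f$ is \emph{regular} at $Q$ if $v_Q(f)\geq0$; it has a \emph{zero} if $v_Q(f)>0$ and a \emph{pole} if $v_Q(f)<0$.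
\item[(C2)] A nonzero $f\in F$ has finitely many zeros and poles, and $\sum_Qv_Q(f)=0$. A function without poles is constant, that is, lies in $K$. Consequently a nonconstant $f$ has a pole and a zero, and, by the same fact for $f-a$, it takes each value $a\in K$ at some point and at only finitely many points.
\item[(C3)] For a divisor $B=\sum_Qn_QQ$ on $Y$, let $L(B)$ be the $K$-vector space of all $f\in F$ with $v_Q(f)\geq-n_Q$ for every $Q$. The Riemann--Roch theorem gives $\dim_KL(B)\geq\sum_Qn_Q+1-g_Y$.
\end{itemize}

The next two lemmas generalize the third attempt of Section~\ref{sec:hyp}. The ring $R$ plays no role in them.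

\begin{lemma}\label{lem:psi}
Let $D\subset Y$ be finite and nonempty, and let $P\in Y\setminus D$. There is a nonconstant $\psi\in F$ whose only zero is $P$ and which has a pole at every point of $D$.
\end{lemma}

\begin{proof}
The Riemann--Roch theorem confines poles and prescribes zeros, so we construct $1/\psi$. Let $B=NP-\sum_{E\in D}E$ with $N\geq|D|+g_Y$. By (C3), $\dim_KL(B)\geq N-|D|+1-g_Y\geq1$, so there is a nonzero $\varphi\in L(B)$. It vanishes at every point of $D$ and is regular outside $P$. Since $\varphi\neq0$ and $D\neq\emptyset$, it is nonconstant, so it has a pole by (C2), and this pole is $P$. Put $\psi=1/\varphi$.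
\end{proof}

The function $\psi$ may have poles outside $D$; they do no harm.

\begin{lemma}\label{lem:monic}
Let $\psi\in F$ be nonconstant with a single zero $P$. Let $x\in F$ vanish at $P$, and suppose that every pole of $x$ is a pole of $\psi$. Then there are $N\geq1$ and $c_1,\dots,c_N\in K[T]$ such that
\[
x^N+\sum_{j=1}^N\psi\,c_j(\psi)\,x^{N-j}=0\quad\text{in }F .
\]
\end{lemma}

\begin{proof}
A local ring $\mathcal{O}_Q$ contains $K[\psi]$ exactly when $\psi$ is regular at $Q$. By (V2) and (C1), an element of $F$ is therefore integral over $K[\psi]$ if and only if it is regular at every point where $\psi$ is regular. This criterion applies to $x$, but the monic equation that it yields for $x$ comes with no information on the coefficients. To force the factor $\psi$ into them, we apply the criterion to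
\[
w=x^e/\psi,\qquad e=v_P(\psi)\geq1 .
\]
Let $Q$ be a point where $\psi$ is regular. If $Q=P$, then $v_P(w)=e\,v_P(x)-e\geq0$ because $v_P(x)\geq1$. If $Q\neq P$, then $x$ is regular at $Q$ by the hypothesis on poles, and $\psi(Q)\neq0$ because $P$ is the only zero of $\psi$; so $w$ is regular at $Q$. Hence $w$ is integral over $K[\psi]$:
\[
w^r+d_1(\psi)w^{r-1}+\dots+d_r(\psi)=0,\qquad r\geq1,\quad d_k\in K[T].
\]
Multiplying by $\psi^r$ and using $\psi w=x^e$, we obtain
\[
x^{er}+\psi\,d_1(\psi)\,x^{e(r-1)}+\psi^2d_2(\psi)\,x^{e(r-2)}+\dots+\psi^rd_r(\psi)=0 .
\]
Take $N=er$, $c_{ek}(T)=T^{k-1}d_k(T)$ for $1\leq k\leq r$, and $c_j=0$ when $e\nmid j$.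
\end{proof}

\section{Curves through the origin}\label{sec:curve}

\begin{proposition}\label{prop:curve}
Let $R$ be normal and $K$ algebraically closed. Let $C\subseteq\mathbb{A}^n_K$ be an irreducible closed curve containing $0$. Then $C\cap R^n$ is infinite.
\end{proposition}

\begin{proof}
The curve $C$ may be singular, also at the origin, so we first pass to the smooth projective model.

\emph{The smooth model.} Let $A$ be the coordinate ring of $C$, a domain generated over $K$ by the coordinate functions $x_1,\dots,x_n$. Let $F$ be its fraction field and $Y$ the smooth projective curve with function field $F$. Since $C$ is not a point, $A\neq K$, and after renumbering $x_1$ is nonconstant. Let $D\subset Y$ be the set of points at which some $x_i$ has a pole; these are the points at infinity. By (C2), $D$ is finite, and it is nonempty because $x_1$ has a pole. For $Q\in Y\setminus D$ put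
\[
\nu(Q)=(x_1(Q),\dots,x_n(Q))\in K^n .
\]
If a polynomial $f$ vanishes on $C$, then $f(x_1,\dots,x_n)=0$ in $F$, and evaluating at $Q$ gives $f(\nu(Q))=0$. As $C$ is closed, $\nu(Q)\in C$. The fibers of $\nu$ are finite, because $x_1$ takes each value at finitely many points.

We need a point $P$ over the origin. Since $0\in C$, the ideal $\mathfrak{p}=(x_1,\dots,x_n)$ of $A$ is maximal, and it is nonzero because $x_1\neq0$. Let $\mathcal{O}$ be a valuation ring as in (V1) for $A$ and $\mathfrak{p}$. Its maximal ideal is nonzero, so $\mathcal{O}\neq F$, and (C1) gives $\mathcal{O}=\mathcal{O}_P$ for some $P\in Y$. From $A\subseteq\mathcal{O}_P$ we get $P\notin D$, and from $\mathfrak{p}\subseteq\mathfrak{m}_{\mathcal{O}}$ we get $x_i(P)=0$ for all $i$.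

\emph{Monic equations for the coordinates.} Let $\psi$ be as in Lemma~\ref{lem:psi} for $D$ and $P$. Each $x_i$ vanishes at $P$, and its poles lie in $D$, so they are poles of $\psi$. Lemma~\ref{lem:monic} gives polynomials
\[
G_i(X,T)=X^{N_i}+\sum_{j=1}^{N_i}T\,c_{ij}(T)\,X^{N_i-j},\qquad c_{ij}\in K[T],
\]
with $G_i(x_i,\psi)=0$ in $F$ for $1\leq i\leq n$.

\emph{Specialization.} The $c_{ij}$ have only finitely many coefficients in total, so there is a nonzero $b\in R$ with $bc_{ij}\in R[T]$ for all $i,j$. Let $a=b\rho$ with $\rho\in R$. Then
\[
a\,c_{ij}(a)=\rho\cdot(bc_{ij})(a)\in R,
\]
so $G_i(X,a)$ is a monic polynomial in $R[X]$. By (C2) there is $Q_a\in Y$ with $\psi(Q_a)=a$. As $\psi$ is regular at $Q_a$, we have $Q_a\notin D$, and all $x_i$ are regular at $Q_a$. Evaluating $G_i(x_i,\psi)=0$ at $Q_a$ gives $G_i(x_i(Q_a),a)=0$. By Lemma~\ref{lem:ring}(b), $x_i(Q_a)\in R$ for all $i$, that is, $\nu(Q_a)\in C\cap R^n$.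

The points $Q_a$, $a\in bR$, are pairwise distinct because $\psi(Q_a)=a$, and there are infinitely many of them by Lemma~\ref{lem:ring}(a). Since $\nu$ has finite fibers, their images form an infinite subset of $C\cap R^n$.
\end{proof}

The hypotheses enter at separate places. The point $0\in C$ gives the factor $T$ in the coefficients of $G_i$. That $K$ is algebraically closed gives a point $Q_a$ with coordinates in $K$ over every value $a$. Normality is used once, to pass from ``integral over $R$'' to ``in $R$''. All geometry takes place over the field $K$, and $R$ enters through one common denominator $b$; this is why no further assumption on $R$ or $K$ is needed.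

\section{The condition $(\ast)$ for normal domains}\label{sec:star}

\begin{proof}[Proof of Theorem~\ref{thm:plane}]
Let $g\in R[x,y]$ with $g(0,0)=0$. If $g=0$, its zero set is $R^2$, which is infinite by Lemma~\ref{lem:ring}(a). Let $g\neq0$. A nonzero constant does not vanish at the origin, so $g$ is nonconstant, and it is a product of irreducible polynomials in $K[x,y]$. One of them, say $h$, vanishes at $(0,0)$. The zero set $C$ of $h$ in $\mathbb{A}^2_K$ is an irreducible closed curve containing $0$, and $g$ vanishes on it. By Proposition~\ref{prop:curve}, $C\cap R^2$ is infinite. So the zero set of $g$ in $R^2$ is infinite and in particular different from $\{(0,0)\}$.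
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The implication (ii)$\Rightarrow$(i) is the case $n=2$, and (i)$\Rightarrow$(iii) is Theorem~\ref{thm:plane}. We prove (iii)$\Rightarrow$(ii) for an arbitrary domain $R$. Since $K$ is not algebraically closed, there is an irreducible polynomial $h(T)=\sum_{i=0}^mh_iT^i\in K[T]$ of degree $m\geq2$; it has no root in $K$. After multiplying by a nonzero element of $R$ we may assume that all $h_i$ lie in $R$. Put
\[
g_2(x,y)=\sum_{i=0}^mh_i\,x^iy^{m-i}\in R[x,y].
\]
It is homogeneous of positive degree, so $g_2(0,0)=0$. Suppose that $g_2(a,b)=0$ with $a,b\in R$. If $b\neq0$, then $h(a/b)=b^{-m}g_2(a,b)=0$, which is impossible. So $b=0$, and then $h_ma^m=0$ gives $a=0$. For $n\geq3$ define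
\[
g_n(x_1,\dots,x_n)=g_2\bigl(g_{n-1}(x_1,\dots,x_{n-1}),\,x_n\bigr).
\]
A point of $R^n$ is a zero of $g_n$ if and only if its last coordinate is $0$ and its first $n-1$ coordinates form a zero of $g_{n-1}$. By induction, $0$ is the only zero of $g_n$ in $R^n$.
\end{proof}

\section{Zariski density of integral points}\label{sec:dense}

To pass from curves to varieties of higher dimension we join the given integral point to an arbitrary open set by a curve. This is possible by a lemma in Mumford's book \cite[\S6]{Mumford}: \emph{any two closed points of an irreducible variety over an algebraically closed field lie on an irreducible curve in it.} The congruence condition is then absorbed by an affine change of coordinates, and the same condition in turn absorbs the failure of normality.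

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
If $\dim V=0$, then $V=\{p\}$ and the set in question is $V$. Let $\dim V\geq1$.

\emph{Step 1: $R$ normal, $p=0$, $d=1$.} We show that $R^n$ meets every nonempty open subset $U$ of $V$. Since $V$ is irreducible and not a point, the nonempty open sets $U$ and $V\setminus\{0\}$ meet in some point $u$. Let $C\subseteq V$ be an irreducible closed curve through $0$ and $u$. The set $C\setminus U$ is closed in $C$ and does not contain $u$, so it is a proper closed subset of an irreducible curve, hence finite. By Proposition~\ref{prop:curve}, $C\cap R^n$ is infinite. So some point of $C\cap R^n$ lies in $U$.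

\emph{Step 2: $R$ normal, $p$ and $d$ arbitrary.} The map $\tau(z)=p+dz$ is an automorphism of $\mathbb{A}^n_K$. So $V'=\tau^{-1}(V)$ is an irreducible closed subvariety, and it contains $0$ because $\tau(0)=p$. By Step~1, $V'\cap R^n$ is dense in $V'$. Its image under the homeomorphism $\tau\colon V'\to V$ is $V\cap(p+dR^n)$, which is the set in the theorem.

\emph{Step 3: the general case.} We have $c=c\cdot1\in c\overline R\subseteq R$. The ring $\overline R$ has fraction field $K$ and is normal by transitivity of integrality. Step~2, applied to $\overline R$ with the point $p$ and the nonzero modulus $cd$, shows that $V\cap(p+cd\,\overline R^{\,n})$ is dense in $V$. Since $cd\,\overline R\subseteq dR$, this set is contained in $V\cap(p+dR^n)$, which is therefore dense as well.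

\emph{The two consequences.} If $V\cap R^n$ is nonempty, choose $p$ in it and take $d=1$. For $(\ast)$, let $g\in R[x,y]$ with $g(0,0)=0$. If $g=0$, its zero set $R^2$ is infinite by Lemma~\ref{lem:ring}(a). Otherwise take the curve $C$ from the proof of Theorem~\ref{thm:plane}. The set $C\cap R^2$ is dense in $C$; a finite set is closed and $C$ is infinite, so $C\cap R^2$ is infinite.
\end{proof}

\begin{example}
Let $R=\overline{\mathbb{Z}}$. The line $2x=1$ in $\mathbb{A}^2_K$ has no $R$-point, so the empty case occurs. The union of lines $x(2x-1)=0$ contains the origin, but all its $R$-points lie on $x=0$; so irreducibility cannot be dropped.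
\end{example}

\begin{example}
The ring $R=\mathbb{Z}+2\overline{\mathbb{Z}}$ has fraction field $\overline{\mathbb{Q}}$ and integral closure $\overline{\mathbb{Z}}$, and $c=2$ satisfies the hypothesis of Theorem~\ref{thm:dense}. It is not normal: modulo a maximal ideal of $\overline{\mathbb{Z}}$ containing $2$, the ring $R$ maps to $\mathbb{F}_2$, where $X^2+X+1$ has no root, so the roots of $X^2+X+1$ are not in $R$.
\end{example}

\begin{remark}\label{rem:conductor}
The hypothesis on $c$ says that the \emph{conductor} $\{c\in R: c\overline R\subseteq R\}$ is nonzero. Theorem~\ref{thm:dense} does not hold for arbitrary domains with algebraically closed fraction field: by (K2), each algebraically closed field other than $\overline{\mathbb{F}_p}$ is the fraction field of some domain satisfying $(\ast)$. By Theorem~\ref{thm:dense}, every such domain is non-normal and has zero conductor.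
\end{remark}

\section{The number of equations of a finite set}\label{sec:count}

If $K$ is not algebraically closed, one polynomial cuts out any nonempty finite set $S\subset R^n$: with $g_n$ as in the proof of Theorem~\ref{thm:class} and $g_1=x_1$, take $\prod_{p\in S}g_n(x-p)$. Corollary~\ref{cor:count} says that for normal $R$ with $K$ algebraically closed nothing is saved: as many equations are needed as over $K$ itself. We use Krull's height theorem in the following form: every irreducible component of the common zero set in $\mathbb{A}^n_K$ of $r$ polynomials has dimension at least $n-r$.

\begin{proof}[Proof of Corollary~\ref{cor:count}]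
\emph{Necessity.} Suppose that $S$ is the zero set in $R^n$ of $f_1,\dots,f_r$ with $r<n$. Take $p\in S$ and let $V$ be an irreducible component through $p$ of the common zero set of the $f_i$ in $\mathbb{A}^n_K$. Then $\dim V\geq n-r\geq1$. By Theorem~\ref{thm:dense}, $V\cap R^n$ is dense in $V$, hence infinite. But $V\cap R^n\subseteq S$, and $S$ is finite.

\emph{Sufficiency.} Polynomials may be repeated, so it is enough to treat $r=n$. The plan is to choose a linear form $\ell$ that separates the points of $S$, to place $S$ on a curve parametrized by $\ell$, which takes $n-1$ equations, and to fix the values of $\ell$ by one more equation. Write $S=\{p_1,\dots,p_N\}$ with distinct points $p_k=(p_{k1},\dots,p_{kn})$. The polynomial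
\[
\Gamma_1\prod_{k<l}\ \sum_{i=1}^n(p_{ki}-p_{li})\,\Gamma_i\ \in\ R[\Gamma_1,\dots,\Gamma_n]
\]
is a product of nonzero linear forms, hence nonzero. A nonzero polynomial over an infinite domain $R$ does not vanish on all of $R^n$, by induction on $n$; so it is nonzero at some $\gamma\in R^n$. Put $\ell=\sum_i\gamma_ix_i$. Then $\gamma_1\neq0$ and the values $\ell(p_1),\dots,\ell(p_N)$ are pairwise distinct. Lagrange interpolation gives $q_2,\dots,q_n\in K[T]$ with $q_i(\ell(p_k))=p_{ki}$ for all $k$. Choose a nonzero $b\in R$ with $bq_i\in R[T]$ for all $i$, and consider the $n$ polynomials
\[
\prod_{k=1}^N\bigl(\ell-\ell(p_k)\bigr),\qquad b\,x_i-(bq_i)(\ell)\quad(2\leq i\leq n)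
\]
in $R[x_1,\dots,x_n]$. They vanish on $S$ by the choice of the $q_i$. Let $z\in R^n$ be a common zero. The first polynomial gives $\ell(z)=\ell(p_k)$ for some $k$, and the others give $z_i=q_i(\ell(p_k))=p_{ki}$ for $i\geq2$. Subtracting these coordinates from $\ell(z)=\ell(p_k)$ leaves $\gamma_1z_1=\gamma_1p_{k1}$, and $\gamma_1\neq0$ gives $z=p_k$.
\end{proof}

The sufficiency argument uses only that $R$ is an infinite domain. Normality and the algebraic closedness of $K$ enter through the lower bound $r\geq n$, whose case $n=2$, $S=\{(0,0)\}$ is the failure of $(\ast)$.

\begin{thebibliography}{9}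

\bibitem{BP}
Bhargav Bhatt and Bjorn Poonen, \emph{Diophantine sets}, arXiv:2511.18101 (2025).

\bibitem{Mumford}
Mumford, \emph{Abelian Varieties}.

\end{thebibliography}
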